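\title{A fourth syzygy of finite length in dimension one, and parity obstructions}

\begin{abstract}
Let $M\neq 0$ be a module of finite length and infinite projective dimension over a noetherian local ring $R$ of dimension $d>0$. We answer in the negative the question whether the $i$-th syzygy module of $M$ has infinite length for all $i>d+1$: over every field $k$ there is a one-dimensional ring with a module of length $10$ whose fourth syzygy module is $k^6$. In dimension one no smaller index $i>d+1$ is possible. We also show that the $i$-th syzygy module has finite length exactly when an alternating sum of Betti numbers vanishes, and that it has infinite length for $i\le d$, for odd $i\le d+2$ when $R/H^0_{\mathfrak m}(R)$ is Cohen--Macaulay, and for all odd $i$ in the graded setting when $d$ is odd.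
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $(R,\mathfrak m,k)$ be a commutative noetherian local ring of dimension $d>0$. We write $\lambda(-)$ for length and $\operatorname{pd}_R(-)$ for projective dimension; ``free'' means finitely generated free. Let $M\neq0$ be a finitely generated $R$-module with minimal free resolution
\[
\cdots\to F_{j+1}\xrightarrow{f_{j+1}}F_j\xrightarrow{f_j}F_{j-1}\to\cdots\xrightarrow{f_1}F_0\xrightarrow{f_0}M\to0,\qquad F_j=R^{\beta_j}.
\]
Minimality means that $f_j(F_j)\subseteq\mathfrak mF_{j-1}$ for $j\ge1$, and then $\beta_j=\dim_k\operatorname{Tor}^R_j(k,M)$. For $i>0$ the $i$-th \emph{syzygy module} is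
\[
\operatorname{Syz}_i(M)=\operatorname{coker}(f_{i+1})\cong\ker(f_{i-1})\subseteq F_{i-1}.
\]
The following question is taken from \cite{Asg}.

\begin{quote}
\textbf{Question.} \emph{Let $\operatorname{pd}_R(M)=\infty$ and $\lambda(M)<\infty$. Is $\lambda(\operatorname{Syz}_i(M))=\infty$ for all $i>d+1$?}
\end{quote}

The hypothesis $\operatorname{pd}_RM=\infty$ says that no syzygy module is zero. Several simple observations point toward the answer yes. Since $d>0$, a nonzero free module has infinite length. The sequences $0\to\operatorname{Syz}_{i+1}(M)\to F_i\to\operatorname{Syz}_i(M)\to0$ therefore show that two consecutive syzygy modules never both have finite length, and in the same way $\lambda(\operatorname{Syz}_1(M))=\infty$. Next, let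
\[
\Gamma=H^0_{\mathfrak m}(R)
\]
be the ideal of elements killed by a power of $\mathfrak m$. A submodule of finite length of $F_{i-1}$ lies in $\Gamma F_{i-1}$. If $\Gamma=0$, as for domains and Cohen--Macaulay rings, then every syzygy module has infinite length. In general, a syzygy module of finite length must fit into the small module $\Gamma F_{i-1}$. This can happen at $i=d+1$.

\begin{example}\label{ex:toy}
Let $R=k[[x,y]]/(xy,y^2)=k[[x]]\oplus ky$, so that $d=1$ and $\Gamma=ky$, and let $M=R/(x)$, of length $2$. Here $f_1$ is multiplication by $x$, so $\operatorname{Syz}_2(M)=ky\cong k$ has length $1$. Then $\operatorname{Syz}_3(M)\cong\operatorname{Syz}_1(k)=\mathfrak m=xk[[x]]\oplus ky$. Because $k$ is a direct summand of $\mathfrak m$, the module $\mathfrak m=\operatorname{Syz}_1(k)$ is a direct summand of $\operatorname{Syz}_1(\mathfrak m)$. By induction $\mathfrak m$ is a direct summand of $\operatorname{Syz}_i(M)$ for all $i\ge3$. So $\operatorname{pd}_RM=\infty$, and finite length occurs at $i=2=d+1$ and never again.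
\end{example}

One might guess that this behavior is typical. Nevertheless, the answer to the question is no.

\begin{theorem}\label{thm:A}
Let $k$ be any field and let $R$ be the quotient of $k[[x,a,b,c]]$ by the ideal generated by
\begin{gather*}
a^2,\quad ab-xa,\quad ac-xb,\quad b^2-xb+xc,\quad bc-xb+xa,\\
c^2-2xc+xb,\quad x^2a,\quad x^2b,\quad x^2c .
\end{gather*}
Then $\dim R=1$, and $M=\operatorname{coker}\begin{pmatrix}x&-a\\-b&x-c\end{pmatrix}$ satisfies $\lambda(M)=10$, $\operatorname{pd}_RM=\infty$, and $\operatorname{Syz}_4(M)\cong k^6$.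
\end{theorem}

The next two theorems restrict the indices at which finite length can occur.

\begin{theorem}\label{thm:B}
Let $M\ne0$ with $\lambda(M)<\infty$, $\operatorname{pd}_RM=\infty$ and $d=\dim R>0$.
\begin{enumerate}
\item[(1)] For every $i\ge1$: $\lambda(\operatorname{Syz}_i(M))<\infty$ if and only if $\sum_{j=0}^{i-1}(-1)^j\beta_j=0$.
\item[(2)] $\lambda(\operatorname{Syz}_i(M))=\infty$ for all $i\le d$.
\item[(3)] If $R/\Gamma$ is Cohen--Macaulay and $i\le d+2$ is odd, then $\lambda(\operatorname{Syz}_i(M))=\infty$. In particular, if $d=1$, then $\lambda(\operatorname{Syz}_3(M))=\infty$ always.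
\end{enumerate}
\end{theorem}

Thus for $d=1$ the value $i=4$ in Theorem~\ref{thm:A} is the smallest $i>d+1$ at which the statement in the question can fail.

\begin{theorem}\label{thm:C}
Let $R=\bigoplus_{n\ge0}R_n$ be a commutative noetherian graded ring with $R_0=k$ a field and $d=\dim R$ odd. Let $M\neq0$ be a finitely generated graded module with $\lambda(M)<\infty$ and $\operatorname{pd}_R M=\infty$. Then $\lambda(\operatorname{Syz}_i(M))=\infty$ for every odd $i\ge1$, where the syzygies are taken in the minimal graded free resolution.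
\end{theorem}

We give no counterexample with $d\ge2$, and we do not decide the case of odd $i\ge5$ over non-graded one-dimensional rings. Theorem~\ref{thm:B} is proved first, in Section~\ref{sec:B}, because it tells us where to look for the counterexample of Section~\ref{sec:A}. Theorem~\ref{thm:C} is proved in Section~\ref{sec:C}.

\section{Depth, complexes of free modules and the socle}\label{sec:prelim}

All modules below are finitely generated over $(R,\mathfrak m,k)$. The \emph{depth} of $N\neq0$ is the length of a maximal $N$-regular sequence in $\mathfrak m$, and $R$ is \emph{Cohen--Macaulay} if $\operatorname{depth}R=\dim R$. We use the following standard facts.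

\begin{enumerate}
\item[(F1)] $\lambda(N)<\infty$ if and only if $N_{\mathfrak p}=0$ for all primes $\mathfrak p\neq\mathfrak m$. If $R$ is an algebra over its residue field $k$, then $\lambda(N)=\dim_kN$.
\item[(F2)] The submodule $H^0_{\mathfrak m}(N)$ of elements killed by a power of $\mathfrak m$ is the largest submodule of $N$ of finite length, and for $N\ne0$ it vanishes if and only if $\operatorname{depth}N>0$. The ring $R'=R/\Gamma$ has $H^0_{\mathfrak m}(R')=0$. Since $d>0$, we have $\Gamma\subseteq\mathfrak m$, so $\Gamma$ is nilpotent and $\dim R'=d$.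
\item[(F3)] An exact sequence $F_n\to\dots\to F_0\to M\to0$ with $F_j$ free and all matrices of the maps $F_j\to F_{j-1}$ having entries in $\mathfrak m$ is the beginning of the minimal free resolution of $M$.
\item[(F4)] For a bounded complex $C$ of modules of finite length, $\sum_j(-1)^j\lambda(C_j)=\sum_j(-1)^j\lambda(H_j(C))$.
\item[(F5)] \emph{New Intersection Theorem} (P.~Roberts, 1987, for all local rings). If $0\to F_s\to\dots\to F_0\to0$ is a complex of free modules that is not exact and whose homology modules have finite length, then $s\ge d$.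
\item[(F6)] \emph{Acyclicity lemma} (Peskine--Szpiro). Let $0\to C_n\to\dots\to C_0$ be a complex such that, for each $t\ge1$, the module $C_t$ is zero or has depth at least $t$, and $H_t(C)$ is zero or has depth $0$. Then $H_t(C)=0$ for all $t\ge1$.
\end{enumerate}

By Section~\ref{sec:intro}, only rings with $\Gamma\ne0$ matter. Such a ring has a nonzero element $\sigma$ with $\sigma\mathfrak m=0$, a \emph{socle element}, and this forces the matrices of a minimal resolution to have no zero row.

\begin{lemma}\label{lem:rows}
Let $\sigma\in R$ be nonzero with $\sigma\mathfrak m=0$, and let $M\neq0$ have finite length. Fix bases of the modules $F_j$. For every $j\ge0$ and every basis element $e$ of $F_j$ there is a basis element $e'$ of $F_{j+1}$ such that the coefficient of $e$ in $f_{j+1}(e')$ is nonzero. In particular $\beta_j\neq0$ for all $j$, and $\operatorname{pd}_RM=\infty$.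
\end{lemma}

\begin{proof}
Let $j\ge1$. By minimality $f_j(\sigma e)\in\sigma\mathfrak mF_{j-1}=0$, so $\sigma e=f_{j+1}(u)$ for some $u=\sum_lr_le'_l\in F_{j+1}$. If $c_l$ is the coefficient of $e$ in $f_{j+1}(e'_l)$, then $\sum_lr_lc_l=\sigma\neq0$, so some $c_l$ is nonzero. Let $j=0$. If $e$ occurred in no $f_1(e')$, then $Re\cong R$ would be a direct summand of $M=\operatorname{coker}f_1$, which is impossible because $\lambda(M)<\infty=\lambda(R)$.
\end{proof}

The last assertion is also a consequence of the Auslander--Buchsbaum formula, since $\operatorname{depth}R=0$ and $M$ is not free. The lemma and its proof hold without change for the graded rings and modules of Theorem~\ref{thm:C}, with $\mathfrak m$ replaced by $R_+=\bigoplus_{n>0}R_n$.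

\section{The truncated resolution: proof of Theorem~\ref{thm:B}}\label{sec:B}

Fix $i\ge1$, put $s=i-1$ and $N=\operatorname{Syz}_i(M)\neq0$, and cut the resolution off at $F_s$:
\[
F=(0\to F_s\to\dots\to F_0\to0).
\]
For $s\ge1$ we have $H_0(F)=M$, $H_s(F)=N$, and $H_j(F)=0$ for $0<j<s$. So $\lambda(N)<\infty$ says that $F$ is a finite free complex with homology of finite length. The case $s=0$ was settled in Section~\ref{sec:intro}: there $\lambda(N)=\infty$.

\subsection*{Part (1)}
Let $\mathfrak p\neq\mathfrak m$ be a prime; one exists because $d>0$. As $M_{\mathfrak p}=0$, the sequence $0\to N_{\mathfrak p}\to(F_s)_{\mathfrak p}\to\dots\to(F_0)_{\mathfrak p}\to0$ is exact. It splits from the right: the surjection onto $(F_0)_{\mathfrak p}$ splits, its kernel is projective, the surjection onto that kernel splits, and so on. Hence $N_{\mathfrak p}$ is projective, so free over the local ring $R_{\mathfrak p}$, of rank $(-1)^s\sum_{j=0}^s(-1)^j\beta_j$. This number does not depend on $\mathfrak p$, so by (F1) it is zero if and only if $\lambda(N)<\infty$.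

\subsection*{Part (2)}
Suppose $\lambda(N)<\infty$. Then $s\ge1$, and $F$ has homology of finite length with $H_0(F)=M\neq0$. By (F5), $s\ge d$, that is, $i\ge d+1$.

\subsection*{Part (3)}
Suppose that $i\le d+2$ is odd and $\lambda(N)<\infty$. Then $s$ is even and $2\le s\le d+1$. Since $0\neq N\subseteq\Gamma F_s$, we have $\Gamma\neq0$.

Part (1) says that the ranks of the $F_j$ cancel. To turn this into a statement about lengths we tensor with a module of finite length, and we choose $\Gamma$. By (F4) and part (1),
\begin{equation}\label{eq:euler}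
\sum_{j=0}^s(-1)^j\lambda\bigl(H_j(F\otimes\Gamma)\bigr)=\lambda(\Gamma)\sum_{j=0}^s(-1)^j\beta_j=0 .
\end{equation}
The terms $j=0$ and $j=s$ have the same sign because $s$ is even. The difficulty is the middle homology, which need not vanish after tensoring. The advantage of $\Gamma$ is that it controls this homology through the ring $R'=R/\Gamma$, which has large depth. Put $F'=F\otimes R'$. As the $F_j$ are free, $0\to F\otimes\Gamma\to F\to F'\to0$ is exact, and we get exact sequences
\begin{equation}\label{eq:les}
H_{j+1}(F')\to H_j(F\otimes\Gamma)\to H_j(F)=0\qquad(1\le j\le s-1).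
\end{equation}
We claim that
\begin{equation}\label{eq:vanish}
H_j(F')=0\qquad\text{for all }j\ge2 .
\end{equation}
For $\mathfrak p\neq\mathfrak m$ we have $\Gamma_{\mathfrak p}=0$, so $F'_{\mathfrak p}=F_{\mathfrak p}$, which is exact since $M_{\mathfrak p}=N_{\mathfrak p}=0$. Hence all $H_j(F')$ have finite length. In the smallest case $s=2$ the claim can be seen directly: $H_2(F')$ is a submodule of finite length of the free $R'$-module $F'_2$, and $H^0_{\mathfrak m}(R')=0$. In general, apply (F6) over $R'$ to the complex $0\to F'_s\to\dots\to F'_1$, with $C_t=F'_{t+1}$ for $0\le t\le s-1$. Since $R'$ is Cohen--Macaulay of dimension $d$ and $s-1\le d$, we have $\operatorname{depth}C_t=d\ge t$. For $t\ge1$ the module $H_t(C)=H_{t+1}(F')$ has finite length, so it is zero or has depth $0$. This gives \eqref{eq:vanish}, and it is the only place where the hypotheses on $R/\Gamma$ and $i\le d+2$ are used.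

By \eqref{eq:les} and \eqref{eq:vanish}, $H_j(F\otimes\Gamma)=0$ for $1\le j\le s-1$. Since $H_0(F\otimes\Gamma)=M\otimes\Gamma$, equation \eqref{eq:euler} becomes
\[
\lambda(M\otimes\Gamma)+\lambda\bigl(H_s(F\otimes\Gamma)\bigr)=0 ,
\]
so $M\otimes\Gamma=0$. But $M\otimes\Gamma$ maps onto $M/\mathfrak mM\otimes_k\Gamma/\mathfrak m\Gamma$, which is nonzero by Nakayama's lemma. This is a contradiction.

If $d=1$, then $R'$ has dimension $1$ and positive depth by (F2), so it is Cohen--Macaulay, and $i=3=d+2$ is covered. \qed

\begin{remark}
The word ``odd'' cannot be removed from part (3): in Example~\ref{ex:toy}, $R/\Gamma=k[[x]]$ and $i=2\le d+2$. For odd $s$ the two end terms of \eqref{eq:euler} have opposite signs and cancel.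
\end{remark}

\begin{remark}
Suppose $\beta_0\le\beta_1\le\cdots$. Grouping the sum in part (1) as $(\beta_s-\beta_{s-1})+(\beta_{s-2}-\beta_{s-3})+\cdots$, with a last term $\beta_0>0$ when $s$ is even, we see that $\operatorname{Syz}_i(M)$ has finite length if and only if $i$ is even and $\beta_0=\beta_1$, $\beta_2=\beta_3$, \dots, $\beta_{i-2}=\beta_{i-1}$.
\end{remark}

\section{The counterexample: proof of Theorem~\ref{thm:A}}\label{sec:A}

\subsection{The shape of the ring}

In dimension one the first index to try is $i=4$, and we need $\beta_0-\beta_1+\beta_2-\beta_3=0$. The simplest plan is to use the pattern of Example~\ref{ex:toy} twice: take $R/\Gamma=k[[x]]$ and $\beta_0=\dots=\beta_3=r$, let $f_1$ and $f_3$ be multiplication by $x$ modulo $\Gamma$, and let $f_2$ have entries in $\Gamma$. In the ring of that example this is the complex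
\[
R\xrightarrow{\;x\;}R\xrightarrow{\;y\;}R\xrightarrow{\;x\;}R .
\]
It is exact at $F_1$. At $F_2$ the kernel is $\mathfrak m=xk[[x]]\oplus ky$, while the image is $xk[[x]]$: the socle element $y$ is not a multiple of $x$. We repair this by taking $\Gamma=G\oplus xG$, with $\mathfrak m\cdot xG=0$. Now multiplication by $x$ no longer kills the entries of $f_2$, which we take in $G$. So $f_1$ and $f_3$ need correction terms with entries in $G$, and products of elements of $G$ must be allowed to be nonzero elements of $xG$.

\begin{lemma}\label{lem:ring}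
Let $G\neq0$ be a $k$-vector space of finite dimension $g$ with a symmetric bilinear product $*\colon G\times G\to G$, not necessarily associative. Let $\Gamma_G=G\otimes_kk[x]/(x^2)=G\oplus xG$, a $k[[x]]$-module, with the product $(u+xw)(u'+xw')=x(u*u')$. Then $R_G=k[[x]]\oplus\Gamma_G$ is a commutative noetherian local ring of dimension $1$ with residue field $k$ and maximal ideal $\mathfrak m=xk[[x]]\oplus\Gamma_G$. Moreover $\mathfrak m\cdot xG=0$ and $H^0_{\mathfrak m}(R_G)=\Gamma_G$.
\end{lemma}

\begin{proof}
The product on $\Gamma_G$ is symmetric and $k$-bilinear, takes values in $xG$, and vanishes when a factor lies in $xG$. It is $k[[x]]$-bilinear, because $(x\gamma)\gamma'=0=x(\gamma\gamma')$. All triple products in $\Gamma_G$ vanish, so the product is associative whatever $*$ is. Hence $(f+\gamma)(f'+\gamma')=ff'+f\gamma'+f'\gamma+\gamma\gamma'$ makes $R_G$ a commutative associative ring with $1$. It is a finite $k[[x]]$-module, so noetherian. The ideal $\Gamma_G$ is nilpotent with quotient $k[[x]]$, which gives the maximal ideal, the residue field and the dimension.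 We have $x\cdot xG=0$ and $\Gamma_G\cdot xG=0$. Finally $\Gamma_G$ has finite length, and an element killed by a power of $x$ has image zero in $k[[x]]$.
\end{proof}

\subsection{Reduction to linear algebra}

Let $R=R_G$ and $\Gamma=\Gamma_G$. For an $r\times r$ matrix $P$ with entries in $G$, a column $e\in k^r$ and a column $y\in G^r$, let $Pe\in G^r$ be the usual linear combination of the columns of $P$, and let $P*y\in G^r$ have entries $\sum_lP_{jl}*y_l$. In $R^r$ we have $Py=x(P*y)$.

\begin{lemma}\label{lem:red}
Let $A_1,B_1,Z$ be $r\times r$ matrices with entries in $G$. Put $A=xI-A_1$, $B=xI-B_1$, and define $k$-linear endomorphisms of $G^r$ by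
\[
\alpha(y)=y-A_1*y,\qquad\beta(y)=y-B_1*y,\qquad\zeta(y)=Z*y .
\]
Assume that
\begin{enumerate}
\item[(a)] $\zeta(B_1e)=Ze$ for all $e\in k^r$;
\item[(b)] $\beta$ is bijective;
\item[(c)] the $r$ columns of $Z$ form a basis of $\ker\alpha$;
\item[(d)] $\zeta$ is bijective.
\end{enumerate}
Then $R^r\xrightarrow{B}R^r\xrightarrow{Z}R^r\xrightarrow{A}R^r$ is exact at the two middle terms, and
\[
\ker A=Zk^r\oplus xG^r,\qquad\ker B=xG^r,\qquad\lambda(\operatorname{coker}A)=r(g+2).
\]
\end{lemma}

\begin{proof}
Every element of $R^r$ is uniquely $f+y+xw$ with $f=\sum_nf_nx^n\in k[[x]]^r$ and $y,w\in G^r$. Since $x^2\Gamma=0$ and $\Gamma\cdot xG=0$,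
\begin{align*}
A(f+y+xw)&=xf-A_1f_0+x\bigl(\alpha(y)-A_1f_1\bigr),\\
Z(f+y+xw)&=Zf_0+x\bigl(Zf_1+\zeta(y)\bigr),\\
B(f+y+xw)&=xf-B_1f_0+x\bigl(\beta(y)-B_1f_1\bigr),
\end{align*}
where the summands on the right lie in $k[[x]]^r$, $G^r$ and $xG^r$ as written.

\emph{The kernels of $A$ and $B$.} In both cases $xf=0$ forces $f=0$. What remains is $\alpha(y)=0$ for $A$ and $\beta(y)=0$ for $B$, with $w$ arbitrary. Now (c) and (b) give the stated kernels.

\emph{$\operatorname{im}Z=\ker A$.} Since $\zeta$ is surjective, $\operatorname{im}Z=Zk^r\oplus xG^r$.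

\emph{$\operatorname{im}B=\ker Z$.} For $e\in k^r$ we have $ZBe=Z(xe-B_1e)=x\bigl(Ze-\zeta(B_1e)\bigr)=0$ by (a), so every column of $ZB$ is zero. Conversely, let $Z(f+y+xw)=0$. The columns of $Z$ are linearly independent, so $f_0=0$; write $f=xh$, with $h_0=f_1$. Also $\zeta(y)=-Zf_1=\zeta(-B_1f_1)$ by (a), so $y=-B_1h_0$ because $\zeta$ is injective. By (b) choose $y'\in G^r$ with $\beta(y')=w+B_1h_1$. Then
\[
B(h+y')=xh-B_1h_0+x\bigl(\beta(y')-B_1h_1\bigr)=f+y+xw .
\]

\emph{The length.} The image of $\operatorname{im}A$ in $(R/\Gamma)^r=k[[x]]^r$ is $xk[[x]]^r$, of codimension $r$. An element of $\operatorname{im}A$ lies in $\Gamma^{\oplus r}$ exactly when $f=0$, so $\operatorname{im}A\cap\Gamma^{\oplus r}=x\alpha(G^r)$, of dimension $rg-r$ by (c). Hence $\lambda(\operatorname{coker}A)=r+\bigl(2rg-(rg-r)\bigr)=r(g+2)$.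
\end{proof}

\subsection{Choosing the matrices and the product}

The tension in Lemma~\ref{lem:red} is between (b) and (c): both $A$ and $B$ annihilate $Z$, from opposite sides, yet $\alpha$ has a kernel and $\beta$ has none. In particular $A\neq B$. This rules out $r=1$: for $Z=(z)$, $A_1=(a_1)$, $B_1=(b_1)$, conditions (c) and (a) give $z*a_1=z=z*b_1$, and then (d) gives $a_1=b_1$.

So let $r=2$. If $Z$ is symmetric and $B=A^T$, then $AZ=(ZB)^T$, so one of the two equations $AZ=0$, $ZB=0$ comes for free; but $A$ must not be symmetric. Let $G$ have basis $a,b,c$, and put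
\[
Z=\begin{pmatrix}a&b\\b&c\end{pmatrix},\qquad A_1=\begin{pmatrix}0&a\\b&c\end{pmatrix},\qquad B_1=A_1^T=\begin{pmatrix}0&b\\a&c\end{pmatrix}.
\]
Condition (a), read entry by entry, says
\begin{equation}\label{eq:a}
a*b=a,\qquad a*b+b*c=b,\qquad a*c=b,\qquad b*b+c*c=c .
\end{equation}
This leaves $a*a$ and $b*b$ free. We take $a*a=0$ and $b*b=b-c$, which gives the table
\begin{equation}\label{eq:table}
\begin{aligned}
a*a&=0,& a*b&=a,& a*c&=b,\\
b*b&=b-c,\quad& b*c&=b-a,\quad& c*c&=2c-b .
\end{aligned}
\end{equation}
For $(u,v)\in G^2$,
\[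
\alpha(u,v)=(u-a*v,\;v-b*u-c*v),\qquad\beta(u,v)=(u-b*v,\;v-a*u-c*v).
\]
Eliminating $u$, we find that $\ker\alpha=\{(a*v,v):D_\alpha(v)=0\}$ and $\ker\beta=\{(b*v,v):D_\beta(v)=0\}$, where
\[
D_\alpha(v)=v-c*v-b*(a*v),\qquad D_\beta(v)=v-c*v-a*(b*v).
\]
If $*$ were associative, then $b*(a*v)=a*(b*v)$ and $D_\alpha=D_\beta$, so (b) and (c) could not both hold. The failure of associativity of $*$, which Lemma~\ref{lem:ring} permits, is what separates $A$ from its transpose.

\begin{lemma}\label{lem:check}
Over every field, the product \eqref{eq:table} and the matrices above satisfy conditions \textup{(a)--(d)} of Lemma~\ref{lem:red}.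
\end{lemma}

\begin{proof}
(a) The first and third equations of \eqref{eq:a} are entries of \eqref{eq:table}; the others read $a+(b-a)=b$ and $(b-c)+(2c-b)=c$.

(b) We compute
\begin{align*}
D_\beta(a)&=a-b-a*a=a-b,\\
D_\beta(b)&=b-(b-a)-a*(b-c)=a-(a-b)=b,\\
D_\beta(c)&=c-(2c-b)-a*(b-a)=-c+b-a .
\end{align*}
These vectors form a basis of $G$, so $D_\beta$ is injective. Hence $\beta$ is injective, and so bijective.

(c) We compute
\begin{align*}
D_\alpha(a)&=a-b-b*0=a-b,\\
D_\alpha(b)&=b-(b-a)-b*a=0,\\
D_\alpha(c)&=c-(2c-b)-b*b=0 .
\end{align*}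
So $\ker D_\alpha$ has basis $b,c$, and $\ker\alpha$ has basis $(a*b,b)=(a,b)$ and $(a*c,c)=(b,c)$, the columns of $Z$.

(d) Here $\zeta(u,v)=(a*u+b*v,\;b*u+c*v)$, and $W=\operatorname{im}\zeta$ contains
\begin{align*}
\zeta(a,0)&=(0,a),&\zeta(b,0)&=(a,b-c),&\zeta(c,0)&=(b,b-a),\\
\zeta(0,a)&=(a,b),&\zeta(0,b)&=(b-c,b-a),&\zeta(0,c)&=(b-a,2c-b).
\end{align*}
Then $W$ contains $(0,c)=\zeta(0,a)-\zeta(b,0)$, $(b,b)=\zeta(c,0)+(0,a)$ and $(b-a,-b)=\zeta(0,c)-2(0,c)$, hence also $(0,-b)=(b-a,-b)-(b,b)+(a,b)$. So $0\oplus G\subseteq W$. The first coordinates $a$, $b$, $b-c$ of $\zeta(0,a)$, $\zeta(c,0)$, $\zeta(0,b)$ span $G$, so $W=G^2$.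
\end{proof}

\subsection{End of the proof}

Let $S=k[[x,a,b,c]]$, let $\mathfrak n$ be its maximal ideal and $I$ the ideal in Theorem~\ref{thm:A}. We first show $S/I\cong R_G$ for the product \eqref{eq:table}. Since $\Gamma_G^3=0$ and $S/(a,b,c)^3=k[[x]][a,b,c]/(a,b,c)^3$, there is a surjection $S\to R_G$ of $k[[x]]$-algebras fixing $a,b,c$. It kills $I$: the six quadratic generators are the relations $uu'=x(u*u')$ for $u,u'\in\{a,b,c\}$, and $x^2G=0$. Modulo $I$, a product of two of $a,b,c$ lies in $V=\langle xa,xb,xc\rangle_k$, hence so does every quadratic monomial in $(a,b,c)$; and $\mathfrak nV\subseteq I$, because $x^2a,x^2b,x^2c\in I$ and $xuu'\equiv x^2(u*u')$. Thus $(a,b,c)\mathfrak n^2\subseteq I$. Writing a power series as $h_0(x)+ah_1+bh_2+ch_3$ and reducing $h_1,h_2,h_3$ modulo $\mathfrak n^2$, we see that it is congruent modulo $I$ to an element of $k[[x]]+\langle a,b,c,xa,xb,xc\rangle_k$. This space maps injectively to $R_G$, so $S/I\cong R_G$.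

By Lemma~\ref{lem:ring}, $\dim R=1$. The matrix in the theorem is $A=xI-A_1$. All entries of $A$, $Z$, $B$ lie in $\mathfrak m$, so by Lemmas~\ref{lem:red} and~\ref{lem:check} and (F3),
\[
R^2\xrightarrow{B}R^2\xrightarrow{Z}R^2\xrightarrow{A}R^2\to M\to0
\]
is the beginning of the minimal free resolution of $M$, with $f_1=A$, $f_2=Z$, $f_3=B$. With $r=2$ and $g=3$, Lemma~\ref{lem:red} gives $\lambda(M)=10$ and $\operatorname{Syz}_4(M)\cong\ker B=xG^2$. This module is killed by $\mathfrak m$ and has dimension $6$, so it is $k^6$. Finally $xa$ is a socle element, so $\operatorname{pd}_RM=\infty$ by Lemma~\ref{lem:rows}. \qed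

\begin{remark}
For this module $\operatorname{Syz}_2(M)\cong\ker A=Zk^2\oplus xG^2$ has length $8$, so the second and fourth syzygy modules of one module both have finite length. With $s=3=d+2$, the complex $F'$ of Section~\ref{sec:B} is $k[[x]]^2\xrightarrow{x}k[[x]]^2\xrightarrow{0}k[[x]]^2\xrightarrow{x}k[[x]]^2$, and $H_2(F')\cong k^2$. So the vanishing \eqref{eq:vanish} fails as soon as $s$ leaves the range $s\le d+1$.
\end{remark}

\section{Hilbert series at real points: proof of Theorem~\ref{thm:C}}\label{sec:C}

For large $i$ the middle homology in \eqref{eq:euler} is out of control. In the graded case we avoid it: Hilbert series refine both ranks and lengths, and they can be applied to the resolution itself.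

Let $R$ be as in Theorem~\ref{thm:C}. A finitely generated graded module $N$ has the Hilbert series $H_N(T)=\sum_n(\dim_kN_n)T^n$, a formal Laurent series. It is additive on exact sequences of degree-preserving maps, and the shift $N(-\delta)_n=N_{n-\delta}$ multiplies it by $T^\delta$. If $\lambda(N)<\infty$, then the chain of submodules $\bigoplus_{m\ge n}N_m$ stabilizes, necessarily at $0$, so $H_N$ is a Laurent polynomial. In the minimal graded free resolution, $F_j=\bigoplus_lR(-d_{jl})$, the maps preserve degrees, and $f_j(F_j)\subseteq R_+F_{j-1}$ for $j\ge1$.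

\begin{lemma}\label{lem:hilb}
There are integers $e_1,\dots,e_d>0$ and a polynomial $q\in\mathbb Z[T]$ with $q(1)>0$ such that $H_R(T)=q(T)/\prod_{t=1}^d(1-T^{e_t})$.
\end{lemma}

\begin{proof}
Let $z_1,\dots,z_d\in R_+$ be a homogeneous system of parameters, of degrees $e_1,\dots,e_d$. These elements generate a polynomial subring $P$ over which $R$ is a finite graded module, and $H_P=1/\prod_t(1-T^{e_t})$. By Hilbert's syzygy theorem $R$ has a finite graded free resolution over $P$, with generators in degrees $c_{jl}\ge0$. Then $H_R=qH_P$ with $q=\sum_j(-1)^j\sum_lT^{c_{jl}}$. The number $q(1)$ is the alternating sum of the ranks, that is, the rank of $R$ over the domain $P$; it is positive because $P\subseteq R$.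
\end{proof}

Suppose that $i$ is odd and $N=\operatorname{Syz}_i(M)\neq0$ has finite length. Then $s=i-1$ is even, and $s\ge2$, since $s=0$ would give $\lambda(F_0)<\infty$ although $d>0$. Put
\[
p(T)=\sum_{j=0}^s(-1)^j\sum_lT^{d_{jl}},\qquad L(T)=H_M(T)+H_N(T).
\]
The exact sequence $0\to N\to F_s\to\dots\to F_0\to M\to0$ gives $pH_R=H_M+(-1)^sH_N=L$. Clearing the denominator, we obtain an identity of Laurent polynomials
\begin{equation}\label{eq:star}
p(T)\,q(T)=L(T)\prod_{t=1}^d(1-T^{e_t}),
\end{equation}
which may be evaluated at any real $T>0$. Since $L\ne0$ has non-negative coefficients, $L(T)>0$ for $T>0$. So the right side of \eqref{eq:star} has no positive root other than $1$, and we reach a contradiction by finding another root of $p$.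

In the smallest case the root is explicit. Let $d=1$, $s=2$ and $F_j=R(-j)^{\beta_j}$. Setting $T=1$ in \eqref{eq:star} gives $\beta_0-\beta_1+\beta_2=0$, so $p=(1-T)(\beta_0-\beta_2T)$ and
\[
(\beta_0-\beta_2T)\,q(T)=L(T)\,(1+T+\dots+T^{e_1-1}).
\]
At $T=\beta_0/\beta_2>0$ the left side vanishes and the right side is positive. In general the roots of $p$ cannot be computed, and we detect one by comparing signs on the interval $(1,\infty)$.

\emph{The sign of $p$ just above $1$.} For $T>1$ each factor $1-T^{e_t}$ is negative, and there is an odd number of them, so the right side of \eqref{eq:star} is negative. As $q(1)>0$, we have $q(T)>0$ and hence $p(T)<0$ for $T>1$ close to $1$.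

\emph{The sign of $p$ at infinity.} We must rule out cancellation in the top degree of $p$. Let $\delta_j=\max_ld_{jl}$; we claim that $\delta_0<\delta_1<\dots<\delta_s$. A nonzero element of top degree in $N\subseteq F_s$ is killed by $R_+$, and any nonzero coordinate $\sigma\in R$ of it satisfies $\sigma R_+=0$. So Lemma~\ref{lem:rows} applies, with homogeneous bases. Let $0\le j<s$, let $e$ be a basis element of $F_j$ of degree $\delta_j$, and let $e'$ be as in the lemma. The coefficient of $e$ in $f_{j+1}(e')$ is a nonzero element of $R_+$, homogeneous of degree $\deg e'-\deg e$. Hence $\delta_{j+1}\ge\deg e'>\delta_j$, as claimed. Therefore only $F_s$ contributes to the leading term of $p$, which is a positive multiple of $(-1)^sT^{\delta_s}=T^{\delta_s}$, and $p(T)>0$ for $T\gg0$.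

By the intermediate value theorem, $p(\theta)=0$ for some $\theta>1$, while the right side of \eqref{eq:star} is negative at $\theta$. This contradiction proves Theorem~\ref{thm:C}. \qed

\begin{remark}
The parity of $d$ enters only in the sign of $p$ just above $1$; for even $d$ both signs are positive and the argument gives nothing. The parity of $i$ enters in the positivity of $L$ and in the sign at infinity, and it cannot be dropped. Indeed, the example of Theorem~\ref{thm:A} is the completion of a graded one: give $x,a,b,c$ degree $1$ and replace $k[[x]]$ by $k[x]$ in Lemmas~\ref{lem:ring} and~\ref{lem:red}; the computations in the proof of Lemma~\ref{lem:red} are unchanged. Then $F_j=R(-j)^2$ for $j\le3$, and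
\[
H_R=\frac1{1-T}+3T+3T^2=\frac{1+3T-3T^3}{1-T},\qquad p=2(1-T)(1+T^2)
\]
for $s=3$. The product is $pH_R=2+6T+2T^2-6T^5$. This is $H_M-H_N$: the module $M$ has $k^2$ in degree $0$, $G^2$ in degree $1$ and $xG^2/x\alpha(G^2)$ in degree $2$, while $N=xG^2\subseteq R(-3)^2$ lies in degree $5$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{Asg}
Mohsen Asgharzadeh, \emph{On the dimension of syzygies}, arXiv:1705.04952 (2017).

\end{thebibliography}
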